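\title{Contention resolution on matroids under $k$-wise independence}

\begin{abstract}
Let $R$ be a random subset of the ground set of a matroid of rank $r$, with
marginals in the matroid polytope and $k$-wise independent membership events.
An offline contention resolution scheme selects an independent subset of $R$
and keeps each element of $R$ with conditional probability at least $c$. Let
$c_k(r)$ be the best $c$ that can be guaranteed for all such $R$. We prove
that $c_k(r)\le k/r$, which is the impossibility direction of a conjecture of
Dughmi, Kalayci and Patel, with constant $1$. The bound is sharp: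
$c_k(r)\ge c_0\min\{1,k/r\}$ for an absolute constant $c_0>0$, and
$c_k(r)=(1-o(1))\,k/r$ as $r/k\to\infty$, uniformly in $k$. The upper bound
uses the values of a random vector-valued polynomial over a finite field. The
lower bound counts redundant tuples in a Poissonized copy of $R$ against a
polynomial majorant of low degree.
\end{abstract}

\section{The problem and the results}\label{sec:intro}

A \emph{matroid} $\mathcal M=(E,\mathcal I)$ consists of a finite set $E$ and
a nonempty family $\mathcal I$ of subsets of $E$, called \emph{independent},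
such that subsets of independent sets are independent and, whenever
$I,J\in\mathcal I$ and $|I|<|J|$, some $e\in J\setminus I$ satisfies
$I\cup\{e\}\in\mathcal I$. The \emph{rank} $\operatorname{rk}(S)$ of
$S\subseteq E$ is the largest size of an independent subset of $S$, and the
rank of $\mathcal M$ is $\operatorname{rk}(E)$. The model case is a
\emph{linear matroid}: each element of $E$ is represented by a vector over a
fixed field, a set is independent if its elements are represented by distinct
and linearly independent vectors, and $\operatorname{rk}(S)$ is the dimension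
of the span. The \emph{matroid polytope}
$\mathcal P_{\mathcal M}\subseteq\mathbb R^E$ is the convex hull of the
indicator vectors of the independent sets. For $\mu\in\mathbb R^E$ we write
$\mu(S)=\sum_{e\in S}\mu_e$.

Fix $\mu\in\mathcal P_{\mathcal M}$. A distribution $\mathcal D$ of a random
set $R\subseteq E$ \emph{has marginals $\mu$} if $\Pr[e\in R]=\mu_e$ for all
$e$, and it is \emph{$k$-wise independent} if any at most $k$ of the events
$\{e\in R\}$ are mutually independent. Let $\Delta_k(\mu)$ be the family of
$k$-wise independent distributions with marginals $\mu$. It contains the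
product distribution, and $\Delta_{k+1}(\mu)\subseteq\Delta_k(\mu)$.

An \emph{(offline) contention resolution scheme}, or CRS, for $\mathcal D$ is
a possibly randomized map $\pi$, allowed to depend on $\mathcal D$, that
takes the realized set $R$ to an independent set $\pi(R)\subseteq R$. It is
\emph{$c$-balanced} if $\Pr[e\in\pi(R)\mid e\in R]\ge c$ for every $e$ with
$\mu_e>0$. For integers $k\ge2$ and $r\ge1$ the \emph{optimal balance ratio}
is
\[
c_k(r)=\inf_{\mathcal M,\ \mu\in\mathcal P_{\mathcal M}}\
\inf_{\mathcal D\in\Delta_k(\mu)}\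
\sup\{c\ge0:\ \mathcal D\text{ admits a $c$-balanced CRS}\},
\]
where $\mathcal M$ ranges over all matroids of rank $r$. The case $\mu=0$
imposes no condition and is ignored throughout. A conditional probability is
at most $1$, so $c_k(r)\le1$.

The hypothesis $\mu\in\mathcal P_{\mathcal M}$ says that \emph{some} random
independent set has marginals $\mu$; for that distribution nothing has to be
discarded, and $c=1$ is attained. The balance ratio measures how much of $R$
must be discarded when the marginals are the same but the joint law is
different. There is one evident obstruction. Since $\pi(R)\subseteq R$, a CRS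
is $c$-balanced exactly when $\Pr[e\in\pi(R)]\ge c\mu_e$ for all $e$; and
$\pi(R)\cap S$ is an independent subset of $R\cap S$. So a $c$-balanced CRS
forces
\begin{equation}\label{eq:necessary}
c\,\mu(S)\le\mathbb E\,|\pi(R)\cap S|\le\mathbb E\operatorname{rk}(R\cap S)
\qquad\text{for all }S\subseteq E .
\end{equation}
Two extreme cases show the range in which $c_k(r)$ must be sought.

\begin{example}[no independence]\label{ex:none}
Let the independent sets be the subsets of size at most $r$ of an $n$-element
set $E$, and let $\mu_e=r/n$; this is the average of the indicator vectors of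
all $r$-subsets. Let $R=E$ with probability $r/n$ and $R=\emptyset$
otherwise. Then $\mathbb E\operatorname{rk}(R)=r^2/n$ and $\mu(E)=r$, so
\eqref{eq:necessary} gives $c\le r/n$, which tends to $0$ as $n\to\infty$.
Marginals alone guarantee nothing; this is why we take $k\ge2$.
\end{example}

\begin{example}[full independence]\label{ex:product}
Let $E$ be a union of $r$ disjoint classes of $n$ elements each, and call a
set independent if it meets each class at most once. Let $\mu_e=1/n$, the
marginals of a uniformly random transversal, and let $\mathcal D$ be the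
product distribution. The rank of $R$ is the number of classes it meets, so
$\mathbb E\operatorname{rk}(R)/\mu(E)=1-(1-1/n)^n\to1-1/e$. Hence
$c_k(r)\le1-1/e$ for all $k$ and $r$.
\end{example}

Between the extremes, \eqref{eq:necessary} suggests a guess. The expected
size $\mu(E)$ of $R$ can be as large as $r$. The hypothesis of $k$-wise
independence controls $k$ elements at a time, so it may force $R$ to contain
about $k$ independent elements, but it has no visible means of forcing more.
A random set of size about $r$ and rank about $k$ would give the ratio $k/r$.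
For $k=2$ it is known that explicit pairwise independent distributions on the
full linear matroid over a finite field, with marginals in its polytope, rule
out any $\omega(1/r)$-balanced offline CRS; that is, $c_2(r)=O(1/r)$. For
$k$-wise independence, Dughmi, Kalayci and Patel \cite{DKP} write: ``We
conjecture an optimal bound of $O(k/\mathrm{rank})$ for contention
resolution.'' The impossibility direction of this conjecture is the following
question: \emph{is there an absolute constant $C$ with $c_k(r)\le Ck/r$ for
all $k\ge2$ and $r\ge1$?} The answer is yes, with $C=1$.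

\begin{theorem}\label{thm:upper}
For all integers $k\ge2$ and $r\ge1$ we have $c_k(r)\le k/r$. Moreover, for
every prime power $q\ge\max\{k,r\}$ there are a linear matroid of rank $r$
over $\mathbb F_q$, a vector $\mu$ in its matroid polytope and a distribution
$\mathcal D\in\Delta_k(\mu)$ such that every $c$-balanced offline CRS for
$\mathcal D$ has
\begin{equation}\label{eq:upper}
c\le\frac{k+r^2/(2q)}{r\,(1-q^{-r})}.
\end{equation}
In particular, if $q\ge\max\{k,r^2,4\}$, this single instance admits no
$c$-balanced CRS with $c>\frac{5k}{3r}$.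
\end{theorem}

The right side of \eqref{eq:upper} tends to $k/r$ as $q\to\infty$, so for any
$C>1$ a single instance with $q$ large excludes every $c>Ck/r$. The second
theorem shows that the bound has the right order for all $k$ and $r$, and
that no constant $C<1$ is possible.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(1)] There is an absolute constant $c_0>0$ such that
$c_0\min\{1,k/r\}\le c_k(r)\le\min\{1,k/r\}$ for all $k\ge2$ and $r\ge1$.
\item[(2)] For every $\varepsilon\in(0,\frac12]$ there is $C'_\varepsilon$
such that $(1-\varepsilon)\frac kr\le c_k(r)\le\frac kr$ whenever $k\ge2$ and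
$r\ge C'_\varepsilon k$. In particular $\lim_{r\to\infty}r\,c_k(r)=k$ for
every fixed $k$.
\end{enumerate}
\end{theorem}

Section~\ref{sec:criterion} reduces the existence of a CRS to an estimate of
expected rank. Section~\ref{sec:upper} proves Theorem~\ref{thm:upper}.
Section~\ref{sec:rank} contains the main estimate behind the lower bounds,
and Section~\ref{sec:final} deduces Theorem~\ref{thm:sharp}.

\section{Balance is governed by expected rank}\label{sec:criterion}

We use the following standard facts. All maximal independent subsets of a set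
$S\subseteq E$ have size $\operatorname{rk}(S)$. The \emph{closure}
$\operatorname{cl}(S)=\{e\in E:\operatorname{rk}(S\cup\{e\})=\operatorname{rk}(S)\}$
contains $S$ and has the same rank as $S$, and adding to $S$ an element
outside $\operatorname{cl}(S)$ raises the rank by exactly one. Adding
elements one at a time, we get for any sequence $e_1,\dots,e_l$ in $E$,
repetitions allowed,
\begin{equation}\label{eq:sequence}
\operatorname{rk}\{e_1,\dots,e_l\}
=l-\#\{i\le l:\ e_i\in\operatorname{cl}(e_1,\dots,e_{i-1})\}.
\end{equation}
The elements of $\operatorname{cl}(\emptyset)$, those of rank $0$, are called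
\emph{loops}. Edmonds' theorem describes the polytope by inequalities:
\begin{equation}\label{eq:edmonds}
\mathcal P_{\mathcal M}=\{x\in\mathbb R^E_{\ge0}:\
x(S)\le\operatorname{rk}(S)\text{ for all }S\subseteq E\}.
\end{equation}
In particular $\mu\in\mathcal P_{\mathcal M}$ has $0\le\mu_e\le1$, and
$\mu_e=0$ for loops, so a random set with marginals $\mu$ almost surely
contains no loop.

A family of random variables is $k$-wise independent if any at most $k$ of
them are mutually independent. Both halves of the paper use the following
remark on \emph{local randomization}: if $(\zeta_t)_t$ is $k$-wise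
independent, and $(\xi_t)_t$ are mutually independent and independent of the
whole family $(\zeta_t)_t$, then the variables $f_t(\zeta_t,\xi_t)$ are
$k$-wise independent for any functions $f_t$. Indeed, for any $j\le k$
indices the $2j$ variables $\zeta_t,\xi_t$ are mutually independent.

The necessary condition \eqref{eq:necessary} is also sufficient. The
definition of balance asks for one scheme that serves all elements at once.
Convex duality replaces this by a weighted problem, one weight vector at a
time, and on a matroid the weighted problem is solved by the greedy algorithm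
(Rado, Edmonds).

\begin{lemma}\label{lem:criterion}
Let $R\sim\mathcal D$ have marginals $\mu$, and let $c\ge0$. If
$\mathbb E\operatorname{rk}(R\cap S)\ge c\,\mu(S)$ for all $S\subseteq E$,
then $\mathcal D$ admits a $c$-balanced CRS.
\end{lemma}

\begin{proof}
A randomized CRS $\pi$ is a choice, for each $F\subseteq E$, of a probability
distribution on the independent subsets of $F$, that is, a point of a finite
product of simplices. The vector $(\Pr[e\in\pi(R)])_{e\in E}$ depends
linearly on this point, so the set $Y\subseteq\mathbb R^E$ of all such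
vectors is compact and convex. A $c$-balanced CRS exists if and only if
$y\ge c\mu$ for some $y\in Y$, that is, if and only if $c\mu$ lies in
$Y-\mathbb R^E_{\ge0}$. This set is convex, and it is closed because $Y$ is
compact.

Suppose $c\mu\notin Y-\mathbb R^E_{\ge0}$. A separating hyperplane gives
$\alpha\in\mathbb R^E$ with
$c\,\alpha\cdot\mu>\sup\{\alpha\cdot(y-z):y\in Y,\ z\ge0\}$. If some
$\alpha_e$ were negative, letting $z_e\to\infty$ would make the supremum
infinite; so $\alpha\ge0$. Taking $z=0$ gives
$c\,\alpha\cdot\mu>\alpha\cdot y$ for all $y\in Y$.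

Let $\pi$ be the greedy scheme: scan the elements of $R$ in order of
nonincreasing $\alpha_e$, and keep an element whenever the kept set stays
independent. For $\tau\ge0$ put $S_\tau=\{e:\alpha_e>\tau\}$. The elements of
$R\cap S_\tau$ are scanned first, so $\pi(R)\cap S_\tau$ is a maximal
independent subset of $R\cap S_\tau$ and has size
$\operatorname{rk}(R\cap S_\tau)$. Writing
$\alpha_e=\int_0^\infty\mathbf 1[e\in S_\tau]\,d\tau$, the vector $y\in Y$ of
this scheme satisfies
\[
\alpha\cdot y=\int_0^\infty\mathbb E\,|\pi(R)\cap S_\tau|\,d\tau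
=\int_0^\infty\mathbb E\operatorname{rk}(R\cap S_\tau)\,d\tau
\ge\int_0^\infty c\,\mu(S_\tau)\,d\tau=c\,\alpha\cdot\mu ,
\]
a contradiction.
\end{proof}

The sets $S$ can be removed from the criterion by allowing smaller matroids.

\begin{lemma}\label{lem:reduction}
Let $k\ge2$, $r\ge1$, $c\ge0$. Suppose that
$\mathbb E\operatorname{rk}(R)\ge c\,\mu(E)$ for every matroid on a ground
set $E$, every $\mu$ in its polytope with $0<\mu(E)\le r$, and every $k$-wise
independent $R$ with marginals $\mu$. Then $c_k(r)\ge c$.
\end{lemma}

\begin{proof}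
Let $\mathcal M$ have rank $r$, let $\mu\in\mathcal P_{\mathcal M}$ and
$R\sim\mathcal D\in\Delta_k(\mu)$, and let $S\subseteq E$ with $\mu(S)>0$.
The restriction $\mathcal M|S$, whose independent sets are those of
$\mathcal M$ contained in $S$, has the same rank function on subsets of $S$.
By \eqref{eq:edmonds}, $\mu|_S$ lies in its polytope and
$\mu(S)\le\operatorname{rk}(S)\le r$. The set $R\cap S$ is $k$-wise
independent with marginals $\mu|_S$. The assumption gives
$\mathbb E\operatorname{rk}(R\cap S)\ge c\,\mu(S)$, which also holds when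
$\mu(S)=0$, and Lemma~\ref{lem:criterion} applies.
\end{proof}

\section{A random set of size about $r$ and rank about $k$}\label{sec:upper}

\subsection{The case $k=2$: points on a random line}

Let $V=\mathbb F_q^r$ with $q$ much larger than $r$. Choose $a_0,a_1\in V$
independently and uniformly and put $U_t=a_0+ta_1$ for $t\in\mathbb F_q$. For
$s\ne t$ the pair $(U_s,U_t)$ determines $a_1=(U_t-U_s)/(t-s)$ and
$a_0=U_s-sa_1$, so $(a_0,a_1)\mapsto(U_s,U_t)$ is a bijection of $V^2$. Thus
the $q$ vectors $U_t$ are uniform and pairwise independent, and yet they all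
lie in the span of $a_0$ and $a_1$. Keep each index $t$ independently with
probability $r/q$. About $r$ vectors survive, and their rank is at most $2$.

This is not yet a pairwise independent random \emph{set}. Take $q$ copies of
$V$, indexed by $t$, and let the $t$-th copy contribute the element
$(t,U_t)$ if $t$ is kept. Each $(t,v)$ then appears with probability
$p=(r/q)\,q^{-r}$, and elements of different copies are independent. But
$(t,v)$ and $(t,v')$ with $v\ne v'$ never appear together, whereas
independence requires that they do so with probability $p^2$. The repair is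
to let the $t$-th copy contribute a set $R_t$ with the exact product law,
coupled so that $U_t\in R_t$ whenever $R_t\ne\emptyset$. The size of $R_t$ is
binomial with the small mean $r/q$, so a second element occurs in a given
copy with probability at most $r^2/(2q^2)$, and the extra elements of all $q$
copies add at most $r^2/(2q)$ to the expected rank. For general $k$ the line
is replaced by a polynomial of degree less than $k$.

\subsection{Proof of Theorem~\ref{thm:upper}}

Let $V=\mathbb F_q^r$, $Q=|V|=q^r$ and $p=r/q^{r+1}$; then $p\le1$ because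
$q\ge r$, and $Qp=r/q$.

\medskip\noindent\emph{The matroid and the marginals.}
Let $E=\mathbb F_q\times(V\setminus\{0\})$, let $(t,v)$ be represented by the
vector $v$, and let $\mathcal M$ be the resulting linear matroid. It has rank
$r$ and no loops. Let $\mu_e=p$ for all $e\in E$. We verify
\eqref{eq:edmonds}; the point is that a subspace of codimension $x$ carries
only a $q^{-x}$ fraction of the mass. A nonempty $S\subseteq E$ has rank
$j\ge1$ and lies in $\mathbb F_q\times W$ for a subspace $W$ of dimension
$j$. Since $q^x\ge2^x\ge1+x$ for integers $x\ge0$,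
\[
\mu(S)\le q\cdot q^j\cdot p=\frac r{q^{r-j}}\le\frac r{1+r-j}\le j ,
\]
where the last step holds because $j(1+r-j)-r=(j-1)(r-j)\ge0$. Hence
$\mu\in\mathcal P_{\mathcal M}$.

\medskip\noindent\emph{The vectors $U_t$.}
Choose $a_0,\dots,a_{k-1}\in V$ independently and uniformly and set
$U_t=\sum_{i=0}^{k-1}t^ia_i$ for $t\in\mathbb F_q$. Let $t_1,\dots,t_j$ be
distinct, $j\le k$. The linear map
$V^k\to V^j$, $(a_i)_i\mapsto(U_{t_1},\dots,U_{t_j})$ is surjective: given
$y_1,\dots,y_j\in V$, the Lagrange polynomial
$\sum_{s}y_s\prod_{s'\ne s}\frac{t-t_{s'}}{t_s-t_{s'}}$ has coefficients in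
$V$, degree at most $j-1\le k-1$, and value $y_s$ at $t_s$. All fibers of a
surjective linear map are cosets of its kernel and have equal size, so
$(U_{t_1},\dots,U_{t_j})$ is uniform on $V^j$. The $U_t$ are therefore
uniform and $k$-wise independent.

\medskip\noindent\emph{The distribution.}
For each $t$ draw $M_t\sim\operatorname{Bin}(Q,p)$ and a uniformly random
ordering of $V$, all independently of each other and of the $a_i$. If $M_t=0$
let $R_t=\emptyset$. Otherwise let $R_t$ consist of $U_t$ and the first
$M_t-1$ vectors other than $U_t$ in the $t$-th ordering; given $U_t$ and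
$M_t$, these form a uniformly random $(M_t-1)$-subset of
$V\setminus\{U_t\}$. Let $R=\{(t,v)\in E:v\in R_t\}$ and let $\mathcal D$ be
its law.

\medskip\noindent\emph{$k$-wise independence.}
Let $F\subseteq V$ with $|F|=h\ge1$. Summing over the value $u$ of $U_t$,
\[
\Pr[R_t=F\mid M_t=h]=\sum_{u\in F}\frac1Q\binom{Q-1}{h-1}^{-1}
=\frac hQ\binom{Q-1}{h-1}^{-1}=\binom Qh^{-1}.
\]
Multiplying by $\Pr[M_t=h]=\binom Qhp^h(1-p)^{Q-h}$ gives
$\Pr[R_t=F]=p^{|F|}(1-p)^{Q-|F|}$, which also holds for $F=\emptyset$. So
$R_t$ contains each $v\in V$ independently with probability $p$. By local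
randomization, any at most $k$ of the sets $R_t$ are mutually independent.
Now take at most $k$ elements of $E$. They involve at most $k$ values of $t$,
the corresponding sets $R_t$ are mutually independent, and within each $R_t$
the membership events are mutually independent. Hence the events
$\{e\in R\}$ for the chosen elements are mutually independent, each of
probability $p$, and $\mathcal D\in\Delta_k(\mu)$.

\medskip\noindent\emph{Rank and size.}
All $U_t$ lie in the span of $a_0,\dots,a_{k-1}$, and $R_t$ has
$(M_t-1)^+$ further elements, so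
$\operatorname{rk}(R)\le k+\sum_t(M_t-1)^+$. For integers $x\ge0$ we have
$(x-1)^+\le\binom x2$, and $\mathbb E\binom{M_t}2=\binom Q2p^2$ is the
expected number of pairs in $R_t$. Therefore
\[
\mathbb E\operatorname{rk}(R)\le k+q\binom Q2p^2\le k+\frac q2(Qp)^2
=k+\frac{r^2}{2q},\qquad
\mu(E)=q(Q-1)p=r(1-q^{-r}).
\]
Inequality \eqref{eq:necessary} with $S=E$ now gives \eqref{eq:upper}.
Letting $q\to\infty$ through prime powers gives $c_k(r)\le k/r$. If
$q\ge\max\{k,r^2,4\}$, then $r^2/(2q)\le\frac12\le\frac k4$ and
$1-q^{-r}\ge\frac34$, so the right side of \eqref{eq:upper} is at most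
$\frac{5k/4}{3r/4}=\frac{5k}{3r}$. \qed

\section{Large mass forces rank close to $k$}\label{sec:rank}

By Lemma~\ref{lem:reduction}, lower bounds on $c_k(r)$ come from lower bounds
on $\mathbb E\operatorname{rk}(R)$. The construction above has $\mu(E)$ as
large as we like and expected rank at most $k+r^2/(2q)$. The next proposition
says that expected rank essentially $k$ is unavoidable.

\begin{proposition}\label{prop:rank}
For each $\varepsilon\in(0,\frac12]$ there is $C_\varepsilon\ge1$ such that
for every matroid, every $k\ge2$, every $\mu\in\mathcal P_{\mathcal M}$ with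
$\mu(E)\ge C_\varepsilon k$, and every $k$-wise independent $R$ with
marginals $\mu$,
\[
\mathbb E\operatorname{rk}(R)\ge(1-\varepsilon)k .
\]
\end{proposition}

The hypothesis $\mu\in\mathcal P_{\mathcal M}$ cannot be dropped: in a
matroid of rank one the rank of $R$ is at most $1$, however large $\mu(E)$
and $k$ are. Throughout, $(x)_j=x(x-1)\cdots(x-j+1)$ and $(x)_0=1$; for an
integer $n\ge0$, $(n)_j$ is the number of ordered $j$-tuples of distinct
members of an $n$-element set.

\subsection{The case $k=2$, and the difficulty for large $k$}\label{sub:two}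

Let $k=2$ and $s=\mu(E)\ge4$. By pairwise independence
$\operatorname{Var}|R|=\sum_e\mu_e(1-\mu_e)\le s$, so Chebyshev's inequality
gives $\Pr[|R|\le s/2]\le4/s$. Let $D$ be the number of ordered pairs
$(e,f)$ of distinct elements of $R$ with $f\in\operatorname{cl}(e)$. By
pairwise independence and \eqref{eq:edmonds},
\[
\mathbb E D\le\sum_e\mu_e\,\mu(\operatorname{cl}(e))\le\sum_e\mu_e=s .
\]
If $R$ has no loops and $\operatorname{rk}(R)\le1$, every pair is counted,
so $D=(|R|)_2$; if moreover $|R|>s/2$, then
$D>\frac s2(\frac s2-1)\ge s^2/8$, which by Markov's inequality has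
probability at most $8/s$. Hence $\Pr[\operatorname{rk}(R)\le1]\le12/s$ and
$\mathbb E\operatorname{rk}(R)\ge2(1-12/s)$.

The mechanism is that $R$ has about $s^2$ pairs and only about $s$ of them
are redundant. For general $k$, draw elements of $R$ at random one after
another. The $i$-th one is redundant with probability $D_i/(|R|)_i$, where
$D_i$ counts $i$-tuples whose last entry lies in the closure of the others,
and the same computation gives $\mathbb ED_i\le(i-1)s^{i-1}$ for $i\le k$.
One would like to conclude that $\mathbb E[D_i/(|R|)_i]$ is of order $i/s$.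
Bounding the denominator by its smallest value on a window
$|R|\in[s-w,s+w]$, as we did above, loses the factor
\[
\frac{s^i}{(s-w)_i}\ge\Big(1-\frac ws\Big)^{-i}\ge e^{iw/s}.
\]
Chebyshev's inequality needs $w$ to be at least of order $\sqrt s$, so this
loss is unbounded once $i$ is much larger than $\sqrt s$, while the
proposition allows $k$ proportional to $s$. Numerator and denominator
fluctuate together, and they have to be estimated together.

What $k$-wise independence does determine is the expectation of
$D_i\,h(|R|)$ for a polynomial $h$ of degree at most $k-i$. The plan is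
therefore to bound $1/(n)_i$ from above by a polynomial in $n$ whose degree
$d$ is a small fraction of $k$, and to use only $i\le k-d$. Such a
polynomial has coefficients of both signs, so we need the expectations of the
individual terms exactly, not only upper bounds. For $R$ itself these are
sums of $\mu_{e_1}\mu_{e_2}\cdots$ over sequences of \emph{distinct}
elements, which do not factor. Giving the elements Poisson multiplicities
supplies the missing sequences with repetitions.

\subsection{Poissonization and redundant tuples}\label{sub:poisson}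

Recall that $P\sim\operatorname{Poisson}(m)$ has mean and variance $m$, and
\begin{equation}\label{eq:poisson}
\mathbb E\,(P)_j=m^j\quad(j\ge0),\qquad
\mathbb E\,e^{\sigma P}=e^{m(e^\sigma-1)}\quad(\sigma\in\mathbb R).
\end{equation}
Let $\mu\in\mathcal P_{\mathcal M}$, $\mu\neq0$, and let $R$ be $k$-wise
independent with marginals $\mu$, $k\ge2$. We want Poisson variables $X_e$
that vanish off $R$ and whose means $\lambda_e$ still satisfy the rank
inequalities \eqref{eq:edmonds}. Requiring $\{X_e\ge1\}=\{e\in R\}$ would
force $\lambda_e=-\ln(1-\mu_e)\ge\mu_e$, an inequality in the wrong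
direction, with $\lambda_e=\infty$ when $\mu_e=1$. So we first discard each
element with probability $\frac12$; this costs only a factor $2$ in total
mass. Let
\[
\lambda_e=-\ln(1-\mu_e/2).
\]
Then $\mu_e/2\le\lambda_e\le\mu_e$: the first inequality is
$-\ln(1-x)\ge x$, and the second holds because $x\mapsto-\ln(1-x/2)$ is
convex on $[0,1]$ with values $0$ and $\ln2<1$ at the endpoints. Given $R$,
and independently over $e$, define $X_e$ as follows: if $e\notin R$ let
$X_e=0$; if $e\in R$, let $X_e=0$ with probability $\frac12$, and otherwise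
let $X_e$ be a $\operatorname{Poisson}(\lambda_e)$ variable conditioned to be
at least $1$. Since $\Pr[X_e\ge1]=\mu_e/2=1-e^{-\lambda_e}$ and the
conditional law on $\{X_e\ge1\}$ is the right one,
$X_e\sim\operatorname{Poisson}(\lambda_e)$. By local randomization the $X_e$
are $k$-wise independent. Put
\[
m=\lambda(E)\ge\mu(E)/2,\qquad N=\sum_{e\in E}X_e .
\]
Then $\mathbb EN=m$, and $\operatorname{Var}N=m$ by pairwise independence.
Also $\lambda(S)\le\mu(S)\le\operatorname{rk}(S)$ for all $S\subseteq E$.

Regard $X$ as a set of $N$ distinct \emph{points}, of which $X_e$ carry the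
\emph{label} $e$. Every label that occurs lies in $R$. Call a sequence
$(e_1,\dots,e_i)\in E^i$ \emph{redundant} if
$e_i\in\operatorname{cl}(e_1,\dots,e_{i-1})$, let $\Gamma_i\subseteq E^i$ be
the set of redundant sequences, and from now on let $D_i$ be the number of
ordered $i$-tuples of distinct points whose label sequence is in $\Gamma_i$.
Put
\[
\gamma_i=\sum_{(e_1,\dots,e_i)\in\Gamma_i}\lambda_{e_1}\cdots\lambda_{e_i}.
\]
Summing over $e_i$ first and using
$\lambda(\operatorname{cl}(e_1,\dots,e_{i-1}))\le
\operatorname{rk}\{e_1,\dots,e_{i-1}\}\le i-1$, we obtain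
\begin{equation}\label{eq:gamma}
\gamma_i\le(i-1)\,m^{i-1}.
\end{equation}
This is where the matroid polytope enters the argument.

\begin{lemma}\label{lem:tuples}
\begin{enumerate}
\item[(a)] For every integer $l\ge1$, on the event $N\ge l$,
\[
\operatorname{rk}(R)\ge\sum_{i=1}^l\Big(1-\frac{D_i}{(N)_i}\Big).
\]
\item[(b)] Let $P\sim\operatorname{Poisson}(m)$, let $1\le i\le k$, and let
$h$ be a polynomial of degree at most $k-i$. Then
$\mathbb E[D_i\,h(N)]=\gamma_i\,\mathbb E\,h(i+P)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Fix $R$ and $X$ with $N\ge l$ and draw a uniformly random ordered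
$l$-tuple of distinct points. Its first $i$ entries form a uniformly random
ordered $i$-tuple of distinct points, so their label sequence is redundant
with probability $D_i/(N)_i$. By \eqref{eq:sequence} the expected rank of the
$l$ labels is the right side of the claim, and this rank never exceeds
$\operatorname{rk}(R)$.

(b) The polynomials $(n-i)_j$ with $0\le j\le k-i$ have degrees
$0,1,\dots,k-i$ and so span the polynomials of degree at most $k-i$. By
linearity let $h(n)=(n-i)_j$. Then $D_i\,(N-i)_j$ is the number of ordered
$(i+j)$-tuples of distinct points whose first $i$ labels form a redundant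
sequence: choose the first $i$ points, then $j$ of the remaining $N-i$. (If
$N<i$, then $D_i=0$ and there are no such tuples.) The number of tuples with
a prescribed label sequence $(e_1,\dots,e_{i+j})$, in which $e$ occurs $a_e$
times, is $\prod_e(X_e)_{a_e}$. This product involves at most $i+j\le k$ of
the variables $X_e$, so by $k$-wise independence and \eqref{eq:poisson} its
expectation is
$\prod_e\lambda_e^{a_e}=\lambda_{e_1}\cdots\lambda_{e_{i+j}}$. Summing over
$\Gamma_i\times E^j$ gives $\gamma_im^j$, and
$\mathbb E\,h(i+P)=\mathbb E(P)_j=m^j$.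
\end{proof}

\subsection{A polynomial majorant of $1/(n)_i$}\label{sub:majorant}

If we could insert $h(n)=1/(n)_i$ in Lemma~\ref{lem:tuples}(b), the right
side would be $\gamma_i$ times
\[
\mathbb E\frac1{(i+P)_i}=\sum_{j\ge0}e^{-m}\frac{m^j}{(i+j)!}
=m^{-i}\Pr[P\ge i]\le m^{-i},
\]
and with \eqref{eq:gamma} the $i$-th draw would be redundant with probability
at most $(i-1)/m$. We look for a polynomial $g_i$ that dominates $1/(n)_i$
for $n$ near $m$ and still has $\mathbb Eg_i(i+P)=O(m^{-i})$. It must also be
nonnegative at all values of $N$, because Lemma~\ref{lem:tuples}(b) computes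
expectations over the whole probability space and not only over the event
that $N$ is near $m$.

We proceed in two stages. When $n$ increases by one, $1/(n)_i$ is multiplied
by $1-\frac i{n+1}$, so near $n=m$ it behaves like a multiple of
$(1-i/m)^{n}$; we first compare it with this exponential, normalized to have
expectation $m^{-i}$ at $n=i+P$. We then replace the exponential by a Taylor
polynomial. Taylor polynomials of $e^{-x}$ of even degree lie above $e^{-x}$
for $x\ge0$, which is the reason for expanding at the left end of the window.

\begin{lemma}\label{lem:taylor}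
Let $d\ge0$ be even and $T_d(x)=\sum_{j=0}^d(-x)^j/j!$. Then $T_d>0$ on
$\mathbb R$, $T_d(x)\ge e^{-x}$ for $x\ge0$, and
$T_d(x)\le e^{-x}+|x|^d/d!$ for all real $x$ (with $|x|^0=1$).
\end{lemma}

\begin{proof}
For $x<0$ all terms of $T_d(x)$ are nonnegative, the first is $1$, and
$T_d(x)$ is a partial sum of the series of $e^{|x|}$; so
$0<T_d(x)\le e^{-x}$. Let $x\ge0$. For any degree $j$, Taylor's formula gives
$e^{-x}-T_j(x)=(-1)^{j+1}e^{-\xi}x^{j+1}/(j+1)!$ with $\xi\in[0,x]$, where
$T_j$ is the partial sum up to degree $j$. With $j=d$ this yields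
$T_d(x)\ge e^{-x}>0$. With $j=d-1$, for $d\ge2$, it yields
$T_{d-1}(x)\le e^{-x}$, hence $T_d(x)\le e^{-x}+x^d/d!$. For $d=0$ the last
bound reads $1\le e^{-x}+1$.
\end{proof}

\begin{lemma}\label{lem:majorant}
Let $\varepsilon\in(0,\frac12]$, $A=2/\sqrt\varepsilon$ and $B=e^{2A^2}$. Let
$k\ge2$ be an integer, let $m>0$ and $w=A\sqrt m$, and assume
\begin{equation}\label{eq:eta}
\eta:=\frac{w+k}m=\frac A{\sqrt m}+\frac km\le\frac\varepsilon{500}.
\end{equation}
Let $d=0$ if $k<8/\varepsilon$, and otherwise let $d$ be the largest even
integer with $d\le\varepsilon k/2$. Let $P\sim\operatorname{Poisson}(m)$.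
For each $1\le i\le k$ there is a polynomial $g_i$ of degree at most $d$ such
that
\begin{enumerate}
\item[(i)] $g_i>0$ on $\mathbb R$;
\item[(ii)] $g_i(n)\ge1/(n)_i$ for every integer $n$ with $|n-m|\le w$;
\item[(iii)] $\mathbb E\,g_i(i+P)\le3B\,m^{-i}$.
\end{enumerate}
\end{lemma}

\begin{proof}
Fix $i$ and set
\[
\rho=\frac im,\qquad\theta=-\ln(1-\rho),\qquad b=m-w-i,\qquad
\kappa=\frac{i(w+i)}m\le k\eta .
\]
By \eqref{eq:eta}, $\eta\le1/1000$, so $w+i\le m/2$, $b\ge m/2$,
$m-i\ge m/2$ and $\rho\le1/1000$. Since
$\theta=\ln\big(1+\frac\rho{1-\rho}\big)\le\frac\rho{1-\rho}$, we have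
$\rho\le\theta\le2\rho\le1/500$.

\medskip\noindent\emph{Comparison with an exponential.} We claim that for
integers $n$ with $|n-m|\le w$,
\begin{equation}\label{eq:exp}
\frac1{(n)_i}\le B\,m^{-i}e^i(1-\rho)^{n-i}.
\end{equation}
Write $n=m+u$ with $|u|\le w$; then $n-i\ge b>0$. Let
$L=\ln\big[(n)_i\,m^{-i}e^i(1-\rho)^{n-i}\big]$; we must show $L\ge-2A^2$.
Since $x\mapsto\ln\frac{n-x}m$ is decreasing,
\[
\sum_{j=0}^{i-1}\ln\frac{n-j}m\ge\int_0^i\ln\frac{n-x}m\,dx
=n\ln\frac nm-(n-i)\ln\frac{n-i}m-i .
\]
Adding $i+(n-i)\ln(1-\rho)$ and using $1-\rho=\frac{m-i}m$,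
\[
L\ge n\ln\Big(1+\frac um\Big)-(n-i)\ln\Big(1+\frac u{m-i}\Big).
\]
For $x>-1$ we have $\frac x{1+x}\le\ln(1+x)\le x$. The lower bound with
$x=u/m$ shows that the first term is at least $n\cdot\frac un=u$. The upper
bound with $x=u/(m-i)$ shows that the subtracted term is at most
$(m-i+u)\frac u{m-i}=u+\frac{u^2}{m-i}$. Hence
$L\ge-\frac{u^2}{m-i}\ge-\frac{w^2}{m/2}=-2A^2$.

\medskip\noindent\emph{The polynomial.} Define
\[
g_i(n)=B\,m^{-i}e^{i-\theta b}\;T_d\big(\theta(n-i-b)\big).
\]
It has degree at most $d$, and (i) holds by Lemma~\ref{lem:taylor}. If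
$|n-m|\le w$ then $n-i-b=n-(m-w)\ge0$, so Lemma~\ref{lem:taylor}, the
identity $e^{-\theta}=1-\rho$ and \eqref{eq:exp} give
\[
g_i(n)\ge B\,m^{-i}e^{i-\theta b}e^{-\theta(n-i-b)}
=B\,m^{-i}e^i(1-\rho)^{n-i}\ge\frac1{(n)_i},
\]
which is (ii).

\medskip\noindent\emph{The expectation.} By \eqref{eq:poisson},
$\mathbb Ee^{-\theta(P-b)}=e^{\theta b-m(1-e^{-\theta})}=e^{\theta b-i}$.
Also $i-\theta b\le i-\rho b=\frac{i(m-b)}m=\kappa$, because $b\ge0$. The
upper bound in Lemma~\ref{lem:taylor} therefore gives
\begin{equation}\label{eq:error}
\mathbb E\,g_i(i+P)\le B\,m^{-i}\big[1+\Theta\big],\qquad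
\Theta=e^{\kappa}\,\mathbb E\frac{|\theta(P-b)|^d}{d!},
\end{equation}
and it remains to show $\Theta\le2$. The mean of $\theta(P-b)$ is
$\theta(w+i)\le2\kappa$, so one expects a degree $d$ that is a large multiple
of $\kappa$ to suffice; and $\kappa\le k\eta$ is a small fraction of $k$ by
\eqref{eq:eta}.

If $k<8/\varepsilon$, then $d=0$ and
$\kappa\le k\eta<\frac8{500}<\ln2$, so $\Theta=e^\kappa\le2$.

Let $k\ge8/\varepsilon$. Then $\varepsilon k/4\ge2$, so
$d>\varepsilon k/2-2\ge\varepsilon k/4$. From $z^d/d!\le e^z$ with
$z=e^2|y|$ we get $|y|^d/d!\le e^{-2d}e^{e^2|y|}$ for all real $y$. Put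
$\sigma=e^2\theta$; then $\sigma\le2e^2\rho\le15\,i/m$ and $\sigma\le1$. For
$|x|\le1$ we have $e^x\le1+x+x^2$, since
$\sum_{j\ge2}|x|^j/j!\le(e-2)x^2$. By \eqref{eq:poisson} and $m-b=w+i\geq0$,
for both signs,
\[
\mathbb Ee^{\pm\sigma(P-b)}=e^{m(e^{\pm\sigma}-1)\mp\sigma b}
\le e^{\pm\sigma(m-b)+m\sigma^2}\le e^{\sigma(w+i)+m\sigma^2}.
\]
Here $\sigma(w+i)\le15\kappa$ and $m\sigma^2\le225\,i^2/m\le225\kappa$. Using
$e^{|z|}\le e^z+e^{-z}$,
\[
\Theta\le e^{\kappa-2d}\,\mathbb Ee^{\sigma|P-b|}\le2e^{241\kappa-2d}\le2,
\]
because $241\kappa\le241k\eta\le\varepsilon k/2\le2d$. With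
\eqref{eq:error} this proves (iii).
\end{proof}

\subsection{Proof of Proposition~\ref{prop:rank}}

Let $A$ and $B$ be as in Lemma~\ref{lem:majorant}; they depend only on
$\varepsilon$. Choose $C_\varepsilon\ge1$ so large that
\[
\frac A{\sqrt{C_\varepsilon}}+\frac2{C_\varepsilon}\le\frac\varepsilon{500}
\qquad\text{and}\qquad
\frac2{C_\varepsilon}\le\frac\varepsilon{6B}.
\]
Let $\mu(E)\ge C_\varepsilon k$ and construct $X$, $N$, $m$, $D_i$ as in
Section~\ref{sub:poisson}. Then $m\ge C_\varepsilon k/2$, so
$k/m\le2/C_\varepsilon$, and $m\ge C_\varepsilon$ since $k\ge2$. Thus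
\eqref{eq:eta} holds and $\frac{3Bk}{2m}\le\frac\varepsilon4$. Take $w$, $d$
and $g_i$ from Lemma~\ref{lem:majorant}, and put
$l=k-d\ge(1-\frac\varepsilon2)k$. For $1\le i\le l$ the degree of $g_i$ is at
most $d\le k-i$, so Lemma~\ref{lem:tuples}(b) applies to $h=g_i$ and gives,
with \eqref{eq:gamma} and Lemma~\ref{lem:majorant}(iii),
\[
\mathbb E[D_i\,g_i(N)]=\gamma_i\,\mathbb E\,g_i(i+P)\le\frac{3B(i-1)}m .
\]

Let $G$ be the event $|N-m|\le w$. By Chebyshev's inequality,
$\Pr[G^c]\le m/w^2=A^{-2}=\varepsilon/4$. On $G$ we have
$N\ge m-w\ge k\ge l$, since $w+k\le m$ by \eqref{eq:eta}; so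
Lemma~\ref{lem:tuples}(a) applies, and $D_i/(N)_i\le D_ig_i(N)$ by
Lemma~\ref{lem:majorant}(ii). Off $G$ we use $\operatorname{rk}(R)\ge0$ and
$D_ig_i(N)\ge0$, the latter by Lemma~\ref{lem:majorant}(i). Hence
$\operatorname{rk}(R)\ge l\,\mathbf 1_G-\sum_{i\le l}D_ig_i(N)$ everywhere,
and since $\sum_{i\le l}(i-1)\le lk/2$,
\[
\mathbb E\operatorname{rk}(R)\ge l\Big(1-\frac\varepsilon4\Big)
-\sum_{i=1}^l\frac{3B(i-1)}m
\ge l\Big(1-\frac\varepsilon4-\frac{3Bk}{2m}\Big)
\ge l\Big(1-\frac\varepsilon2\Big)
\ge\Big(1-\frac\varepsilon2\Big)^2k\ge(1-\varepsilon)k .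
\]
This proves the proposition. \qed

\section{The lower bounds on $c_k(r)$}\label{sec:final}

Proposition~\ref{prop:rank} requires mass that is large compared with $k$,
while Lemma~\ref{lem:reduction} needs a bound for every mass in $(0,r]$. For
intermediate mass we use less independence than is available, and for bounded
mass we only ask that $R$ be nonempty.

\begin{lemma}\label{lem:uniform}
Let $C=C_{1/2}\ge1$ be the constant of Proposition~\ref{prop:rank} and
$c_0=1/(4C)$. For every matroid, every $k\ge2$, every
$\mu\in\mathcal P_{\mathcal M}$ and every $k$-wise independent $R$ with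
marginals $\mu$,
\[
\mathbb E\operatorname{rk}(R)\ge c_0\min\{k,\mu(E)\}.
\]
\end{lemma}

\begin{proof}
Let $s=\mu(E)>0$. Suppose first that $s\ge2C$, and put
$k'=\min\{k,\lfloor s/C\rfloor\}\ge2$. Then $R$ is $k'$-wise independent and
$s\ge Ck'$. Proposition~\ref{prop:rank} with $\varepsilon=\frac12$, together
with $\lfloor x\rfloor\ge x/2$ for $x\ge1$, gives
\[
\mathbb E\operatorname{rk}(R)\ge\frac{k'}2
\ge\frac12\min\Big\{k,\frac s{2C}\Big\}\ge\frac1{4C}\min\{k,s\}.
\]
Now suppose $s<2C$. Almost surely $R$ contains no loop, so
$\mathbb E\operatorname{rk}(R)\ge\Pr[R\ne\emptyset]$. The Cauchy--Schwarz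
inequality gives
$(\mathbb E|R|)^2=(\mathbb E[|R|\mathbf 1_{R\ne\emptyset}])^2
\le\mathbb E|R|^2\cdot\Pr[R\ne\emptyset]$, and by pairwise independence
$\mathbb E|R|^2=\operatorname{Var}|R|+s^2\le s+s^2$. Hence
\[
\Pr[R\ne\emptyset]\ge\frac{s^2}{s+s^2}=\frac s{1+s}\ge\frac s{1+2C}
\ge\frac s{4C},
\]
where the last step uses $2C\ge1$. This second-moment bound is what fails in
Example~\ref{ex:none}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
The upper bounds are Theorem~\ref{thm:upper} and $c_k(r)\le1$. For the lower
bounds consider, as in Lemma~\ref{lem:reduction}, any matroid, any $\mu$ in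
its polytope with $0<s=\mu(E)\le r$, and any $k$-wise independent $R$ with
marginals $\mu$.

(1) By Lemma~\ref{lem:uniform},
$\mathbb E\operatorname{rk}(R)/s\ge c_0\min\{1,k/s\}\ge c_0\min\{1,k/r\}$,
and Lemma~\ref{lem:reduction} gives $c_k(r)\ge c_0\min\{1,k/r\}$.

(2) Let $C'_\varepsilon=C_\varepsilon/c_0$ and $r\ge C'_\varepsilon k$. If
$s\ge C_\varepsilon k$, Proposition~\ref{prop:rank} gives
$\mathbb E\operatorname{rk}(R)/s\ge(1-\varepsilon)k/s\ge(1-\varepsilon)k/r$.
If $s<C_\varepsilon k$, Lemma~\ref{lem:uniform} and $C_\varepsilon\ge1$ give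
\[
\frac{\mathbb E\operatorname{rk}(R)}s\ge c_0\min\Big\{1,\frac ks\Big\}
\ge\frac{c_0}{C_\varepsilon}=\frac1{C'_\varepsilon}\ge\frac kr .
\]
In both cases the ratio is at least $(1-\varepsilon)k/r$, and
Lemma~\ref{lem:reduction} gives $c_k(r)\ge(1-\varepsilon)k/r$. For fixed $k$
we obtain $(1-\varepsilon)k\le r\,c_k(r)\le k$ for all
$r\ge C'_\varepsilon k$, and $\varepsilon$ is arbitrary, so
$r\,c_k(r)\to k$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{DKP}
Shaddin Dughmi, Yusuf Hakan Kalayci, Neel Patel,
\emph{Limitations of Stochastic Selection with Pairwise Independent Priors},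
arXiv:2310.05240 (2023).

\end{thebibliography}
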